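\title{Self-dual realizations of four-dimensional polyhedral cones}

\begin{abstract}
A polyhedral cone that equals its dual for some inner product has a bijection $\varphi$ from extreme rays to facets such that $r\not\subseteq\varphi(r)$, and $r\subseteq\varphi(r')$ exactly when $r'\subseteq\varphi(r)$. We prove that in dimension four this combinatorial condition characterizes the cones that are combinatorially equivalent to a self-dual cone. We realize the underlying $3$-polytope with all edges tangent to the unit sphere. By rigidity $\varphi$ is induced by a Lorentz involution $A$; the condition $r\not\subseteq\varphi(r)$ forbids fixed points of $A$ on the sphere, and this makes $-L(x,Ay)$ an inner product. The bijection $\varphi$ is unique, and the realization has a normal form that is unique up to $O(3)$.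
\end{abstract}

\section{Self-dual cones and strong involutions}\label{sec:intro}

A \emph{polyhedral cone} $\mathcal K\subseteq\mathbb R^d$ is a pointed, full-dimensional cone generated by finitely many vectors, and $d$ is its dimension. Given an inner product $\langle\cdot,\cdot\rangle$ on $\mathbb R^d$, the dual cone is $\mathcal K^*=\{y:\langle x,y\rangle\ge0\text{ for all }x\in\mathcal K\}$. The cone is \emph{self-dual} if $\mathcal K=\mathcal K^*$ for some inner product. Two cones are \emph{combinatorially equivalent} if their face lattices are isomorphic, and a \emph{self-dual realization} of $\mathcal K$ is a self-dual polyhedral cone combinatorially equivalent to $\mathcal K$. Which face lattices have one?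

To see what self-duality forces on the faces, recall that the facets of a cone $K$ are the sets $K\cap y^\perp$, one for each extreme ray $\mathbb R_{\ge0}y$ of $K^*$. Let $K=K^*$ have extreme rays $r_i=\mathbb R_{\ge0}v_i$, $i=1,\dots,n$. Then $\varphi(r_i)=K\cap v_i^\perp$ is a bijection from extreme rays to facets, and $r_i\subseteq\varphi(r_j)$ means $\langle v_i,v_j\rangle=0$. This relation is symmetric, and it fails for $i=j$ because $\langle v_i,v_i\rangle>0$.

\begin{definition}\label{def:strong}
A \emph{strong involution} of a polyhedral cone $\mathcal K$ is a bijection $\varphi$ from its extreme rays to its facets such that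
\begin{enumerate}
\item[(S1)] $r\not\subseteq\varphi(r)$ for all $r$;
\item[(S2)] $r\subseteq\varphi(r')$ if and only if $r'\subseteq\varphi(r)$, for all $r,r'$.
\end{enumerate}
The cone is \emph{strongly involutive combinatorially self-dual} if it has a strong involution.
\end{definition}

The definition depends only on the face lattice, so we have proved:

\begin{lemma}\label{lem:necessary}
A polyhedral cone with a self-dual realization has a strong involution.
\end{lemma}

The \emph{slack matrix} of a cone with ray generators $v_i$ and facet-defining halfspaces $\{x:\langle a_j,x\rangle\ge0\}$ has entries $\langle a_j,v_i\rangle$; its \emph{support} has a $1$ in position $(i,j)$ exactly when the $i$th ray is not in the $j$th facet. Moving the column of $\varphi(r_i)$ to position $i$ shows that a strong involution exists if and only if the support is square and some permutation of its columns is symmetric with nonzero diagonal. For a self-dual cone the slack matrix can be taken to be the Gram matrix $(\langle v_i,v_j\rangle)$, which is positive semidefinite; condition (S1) is what the zero pattern retains of this positivity.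

A pointed cone has a compact slice by an affine hyperplane, a polytope of dimension $d-1$ with the same face lattice; conversely a polytope $P\subset\mathbb R^{d-1}$ gives the cone $K(P)$ generated by $\{1\}\times P$. So we speak of strong involutions of polytopes, from vertices to facets. A cone is \emph{combinatorially self-dual} if its face lattice is anti-isomorphic to itself. This weaker condition does not suffice.

\begin{example}\label{ex:pyramid}
Let $P$ be the pyramid over a square with vertices $1,2,3,4$, and name each triangular facet by its base edge. Exchanging apex and base, and sending the vertex $i$ to the triangle $\{i,i+1\}$ and that triangle to the vertex $i+1$, reverses incidences, so $K(P)$ is combinatorially self-dual. Suppose $\varphi$ is a strong involution. By (S2), $\varphi(v)$ has as many vertices as there are facets at $v$, so the apex goes to the base and base vertices go to triangles. By (S1) and the mirror symmetry fixing $1$ and $3$ we may take $\varphi(1)=23$. By (S2), $\varphi(2)$ and $\varphi(3)$ contain $1$, so $\varphi(2)=41$ by (S1) and then $\varphi(3)=12$ by injectivity. Now $2\in\varphi(3)$ but $3\notin\varphi(2)$,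 against (S2). Hence $K(P)$ has no self-dual realization.
\end{example}

In dimension three it is known that a polyhedral cone has a self-dual realization if and only if its number of extreme rays is odd, and that this happens if and only if it is strongly involutive combinatorially self-dual. The realizations are easy to write down. Let $P^\circ=\{y:x\cdot y\le1\text{ for all }x\in P\}$ be the polar of a full-dimensional polytope $P$. For the standard inner product,
\begin{equation}\label{eq:polar}
K(P)=K(P)^*\quad\Longleftrightarrow\quad P=-P^\circ .
\end{equation}
Indeed $(1,y)\in K(P)^*$ says $1+x\cdot y\ge0$ on $P$, that is, $y\in-P^\circ$; and if $P=-P^\circ$, then $0\in\operatorname{int}P$ because $P$ is bounded, so every nonzero $(y_0,y)\in K(P)^*$ has $y_0>0$. For odd $n$ take the regular $n$-gon centered at $0$ with circumradius $\rho$, $\rho^2\cos(\pi/n)=1$. The two ends $w$ of the edge opposite to a vertex $v$ satisfy $v\cdot w=-1$, so the edge inequalities are $-v\cdot x\le1$ and $P=-P^\circ$.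

This construction uses the most symmetric realization of the polygon. A $3$-polytope with a strong involution need not offer such an explicit model, and it is not evident that a condition on the diagonal of a zero pattern can produce a positive definite form. The problem, which comes from the paper of Gouveia and Louren\c{c}o \cite{GL}, is to decide whether all $4$-dimensional strongly involutive combinatorially self-dual polyhedral cones have self-dual realizations. They do.

\begin{theorem}\label{thm:main}
Let $\mathcal K$ be a $4$-dimensional polyhedral cone and $\varphi$ a strong involution of $\mathcal K$. Then there are a cone $K$ combinatorially equivalent to $\mathcal K$ and an inner product on $\mathbb R^4$ with $K=K^*$. Under the equivalence, $\varphi(r)$ is the facet of $K$ orthogonal to $r$.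
\end{theorem}

Let $\mathbb B\subset\mathbb R^3$ be the closed unit ball and $S^2$ its boundary. An edge $e$ of a $3$-polytope is \emph{tangent to $S^2$} if the line $\operatorname{aff}(e)$ meets $\mathbb B$ in exactly one point $t_e$ and $t_e\in e$.

\begin{theorem}\label{thm:strong}
Let $\mathcal K$ be a $4$-dimensional polyhedral cone.
\begin{enumerate}
\item[(1)] $\mathcal K$ has a self-dual realization if and only if it is strongly involutive combinatorially self-dual.
\item[(2)] There is at most one strong involution $\varphi$ of $\mathcal K$. If it exists, it induces a central element of the group of all automorphisms and anti-automorphisms of the face lattice, and the realization in Theorem~\ref{thm:main} can be chosen so that every combinatorial automorphism is induced by a linear isometry preserving $K$.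
\item[(3)] If $\varphi$ exists, the realization can be chosen as the cone over $\{1\}\times\hat P$, with the standard inner product, where $\hat P\subset\mathbb R^3$ satisfies $\hat P=-\hat P^\circ$ and all edges of $\hat P$ are tangent to $S^2$. Any combinatorial isomorphism between two such polytopes is induced by an orthogonal map; in particular $\hat P$ is unique up to $O(3)$.
\end{enumerate}
\end{theorem}

The role of the regular polygon is taken over by the following realization, the one deep result that we quote.

\begin{theorem}[Koebe--Andreev--Thurston; Schramm \cite{Schramm}; Springborn \cite{Springborn}]\label{thm:KAT}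
Every $3$-polytope is combinatorially equivalent to a polytope all of whose edges are tangent to $S^2$, with the origin equal to the barycenter of the tangency points.
\end{theorem}

We use only this existence statement; the rigidity that we need is proved in Section~\ref{sec:rigidity}.

\section{The bilinear form of a duality}\label{sec:form}

On $\mathbb R^4=\mathbb R\times\mathbb R^3$, with points $x=(x_0,\vec x)$, let
\[
L(x,y)=-x_0y_0+\vec x\cdot\vec y
\]
be the Lorentz form. Let $P\subset\mathbb R^3$ be a $3$-polytope with $0\in\operatorname{int}P$. Each facet $F$ lies in a unique plane $\{x:u_F\cdot x=1\}$, and $P=\{x:u_F\cdot x\le1\text{ for all }F\}$. Put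
\[
c_v=(1,v)\ \text{ for a vertex } v,\qquad c_F=(1,u_F)\ \text{ for a facet } F .
\]
The numbers $-L(c_v,c_F)=1-u_F\cdot v\ge0$ are the slacks; they vanish exactly when $v\in F$. The cone $K(P)$ is generated by the $c_v$, and
\begin{equation}\label{eq:cone}
K(P)=\{x\in\mathbb R^4:L(x,c_F)\le0\text{ for all }F\}.
\end{equation}
For $x_0>0$ the inequalities $u_F\cdot\vec x\le x_0$ say $\vec x/x_0\in P$. For $x_0\le0$ they give $u_F\cdot\vec x\le0$ for all $F$, so $\vec x=0$ since $P$ is bounded, and then $x_0=0$.

Thus $-L$ pairs vertex vectors with facet vectors. A linear map that converts the first into the second turns this into a pairing of $K(P)$ with itself.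

\begin{lemma}\label{lem:criterion}
Let $\varphi$ be a bijection from the vertices to the facets of $P$, and $A$ a linear map of $\mathbb R^4$ with $Ac_v\in\mathbb R_{>0}c_{\varphi(v)}$ for all $v$. If $\langle x,y\rangle_A=-L(x,Ay)$ is symmetric and positive definite, then $K(P)$ is self-dual for $\langle\cdot,\cdot\rangle_A$, and the facet of $K(P)$ orthogonal to $c_v$ is the cone over $\varphi(v)$.
\end{lemma}

\begin{proof}
The functional $\langle\cdot,c_v\rangle_A$ is a positive multiple of $-L(\cdot,c_{\varphi(v)})$. As $\varphi$ is onto, $K(P)^*=\{y:\langle y,c_v\rangle_A\ge0\ \forall v\}=\{y:L(y,c_F)\le0\ \forall F\}$, which is $K(P)$ by \eqref{eq:cone}, and the functional vanishes on $K(P)$ exactly along the cone over $\varphi(v)$.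
\end{proof}

Two tasks remain: to choose $P$ so that $A$ exists, and to prove that the form is definite. The tetrahedron shows how the second one depends on (S1).

\begin{example}\label{ex:tet}
Let $P$ have vertices $v_1=(1,1,1)$, $v_2=(1,-1,-1)$, $v_3=(-1,1,-1)$, $v_4=(-1,-1,1)$. Its edges touch $S^2$ at their midpoints $\pm e_1,\pm e_2,\pm e_3$. Since $v_i\cdot v_j=-1$ for $i\ne j$, the facet $F_i$ opposite to $v_i$ has $u_{F_i}=-v_i$. A bijection from vertices to facets has the form $\varphi(v_i)=F_{\pi(i)}$ with a permutation $\pi$, and $v_i\in\varphi(v_j)$ means $i\ne\pi(j)$. So (S2) says $\pi^2=\mathrm{id}$ and (S1) says $\pi=\mathrm{id}$. If $U\in O(3)$ satisfies $Uv_i=v_{\pi(i)}$, then $A=\operatorname{diag}(1,-U)$ preserves $L$, maps $c_{v_i}$ to $c_{\varphi(v_i)}$, and has the form $\langle x,y\rangle_A=x_0y_0+\vec x\cdot U\vec y$. Up to relabeling there are three cases.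
\begin{itemize}
\item $\pi=\mathrm{id}$, $U=\mathrm{Id}$. The form is the standard inner product, the vectors $(1,v_i)$ are pairwise orthogonal, and $K(P)$ is an orthant. The map $-U$ has no fixed point on $S^2$.
\item $\pi=(12)$, $U(x,y,z)=(x,-z,-y)$. The map $-U$ fixes $w=(0,1,1)/\sqrt2\in S^2$, and the form takes the value $-1$ on $(0,w)$.
\item $\pi=(12)(34)$, $U=\operatorname{diag}(1,-1,-1)$. The map $-U$ fixes a great circle, and the form has two negative squares.
\end{itemize}
So (S2) yields a symmetric form, and the form is definite exactly when there is no fixed point on $S^2$. In the second case (S1) holds at $v_3$ and $v_4$, so it is needed at every vertex. The fixed point is tied to the failure of (S1) at $v_1$: we have $v_1\cdot w=\sqrt2\ge1$ and $u_{\varphi(v_1)}\cdot w=-v_2\cdot w=\sqrt2\ge1$, so $w$ lies both in the cap of $S^2$ visible from $v_1$ and in the cap cut off by the plane of $\varphi(v_1)$.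
\end{example}

In general, when the edges are tangent to $S^2$, these caps cover the sphere, and the cap of $v$ meets the cap of $F$ only if $v\in F$ (Section~\ref{sec:caps}). The pattern of caps is determined by the incidences up to a Lorentz map, which gives $A$ (Section~\ref{sec:rigidity}). A fixed point of $A$ on $S^2$ would lie in the caps of some $v$ and of $\varphi(v)$, which (S1) excludes (Section~\ref{sec:main}).

\section{Lorentz maps, caps and stereographic projection}\label{sec:lorentz}

A nonzero vector $x$ is \emph{timelike}, \emph{null} or \emph{spacelike} if $L(x,x)$ is negative, zero or positive. The \emph{forward cone} $N=\{x:x_0\ge|\vec x|\}$ is the cone over $\{1\}\times\mathbb B$; it is convex, its interior consists of the forward timelike vectors, such as $o=(1,0,0,0)$, and its null rays $\mathbb R_{>0}(1,w)$ are identified with the points $w\in S^2$. The symbol $f^\perp$ refers to $L$ from now on. We use three elementary facts.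
\begin{enumerate}
\item[(L1)] If $f$ is timelike, then $\mathbb R^4=\mathbb Rf\oplus f^\perp$ and $L$ is positive definite on $f^\perp$, because $L$ has signature $(3,1)$.
\item[(L2)] If $f$ is forward timelike and $n\ne0$ has $L(n,n)\le0$, then $n\in N$ if and only if $L(n,f)<0$. Indeed, for $n\in N$ we have $n_0>0$ and $L(n,f)\le-n_0f_0+n_0|\vec f|<0$; otherwise $-n\in N$.
\item[(L3)] A linear map $A$ preserving $L$ maps $N$ onto $N$ or onto $-N$, according to whether $Ao$ or $-Ao$ is forward: apply (L2) to $L(An,Ao)=L(n,o)<0$.
\end{enumerate}
Let $O^+(3,1)$ be the group of linear maps preserving $L$ and $N$. It permutes the forward null rays and so acts on $S^2$. For spacelike $c$, that is $|\vec c\,|>|c_0|$, the set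
\[
C(c)=\{w\in S^2:L(c,(1,w))\ge0\}=\{w\in S^2:\vec c\cdot w\ge c_0\}
\]
is a closed round cap with center $\vec c/|\vec c\,|$ and height $c_0/|\vec c\,|\in(-1,1)$. Hence $C(c)=C(c')$ if and only if $c'\in\mathbb R_{>0}c$, and $A\,C(c)=C(Ac)$ for $A\in O^+(3,1)$. Interiors and boundaries of caps are taken in $S^2$.

The inverse of the stereographic projection $\sigma$ from the pole $e_3$ sends $z\in\mathbb R^2$ to the point of the null ray of
\[
\nu(z)=(1+|z|^2,\ 2z,\ |z|^2-1),\qquad\text{and}\qquad L(\nu(z),\nu(z'))=-2|z-z'|^2 .
\]
A stereographic projection from another pole $t$ is $\sigma\circ Q$ with $Q\in O(3)$, $Qt=e_3$. These projections preserve angles; they send a cap not containing the pole to a closed disc, and a cap with the pole on its boundary to a closed half-plane.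

\begin{lemma}\label{lem:similarity}
Let $\sigma_1,\sigma_2$ be stereographic projections from $t_1,t_2\in S^2$, and $g$ a similarity of $\mathbb R^2$, not necessarily orientation preserving. Some $A\in O^+(3,1)$ acts on $S^2$ by $t_1\mapsto t_2$ and $w\mapsto\sigma_2^{-1}g\,\sigma_1(w)$ for $w\ne t_1$.
\end{lemma}

\begin{proof}
Since $\operatorname{diag}(1,Q)\in O^+(3,1)$ for $Q\in O(3)$, we may take $\sigma_1=\sigma_2=\sigma$. Write $gz=\lambda Uz+b$ with $\lambda>0$, $U\in O(2)$. The vector $\nu(z)$ is the image of $(1,z,|z|^2)$ under an invertible linear map, the vectors $(1,z,|z|^2)$ span $\mathbb R^4$, and $(1,gz,|gz|^2)$ depends linearly on $(1,z,|z|^2)$ since $|gz|^2=\lambda^2|z|^2+2\lambda\,Uz\cdot b+|b|^2$. So there is a linear $A$ with $A\nu(z)=\lambda^{-1}\nu(gz)$. Then $L(A\nu(z),A\nu(z'))=-2\lambda^{-2}|gz-gz'|^2=L(\nu(z),\nu(z'))$, so $A$ preserves $L$, and $A\in O^+(3,1)$ by (L3). It permutes the points of $S^2\setminus\{e_3\}$, hence fixes $e_3$.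
\end{proof}

\section{The cap pattern of a midscribed polytope}\label{sec:caps}

We recall the textbook facts on a $3$-polytope $P$ that will be used. A face that contains a relative interior point of another face contains that face; relative interiors of distinct faces are disjoint. Every edge has two vertices and lies in two facets. Facets are polygons; the edges and facets at a vertex alternate in a single cycle with at least three edges, and these edges are not coplanar. The graph of every face is connected, and a vertex that does not maximize a linear functional has a neighbor with a larger value.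

Call $P$ \emph{midscribed} if $0\in\operatorname{int}P$ and all its edges are tangent to $S^2$. A line meeting $\mathbb B$ only in $t$ lies in the tangent plane $\{x:t\cdot x=1\}$; thus $v\cdot t_e=1$ for $v\in e$.

\begin{lemma}\label{lem:basic}
Let all edges of $P$ be tangent to $S^2$.
\begin{enumerate}
\item[(a)] $t_e\in\operatorname{relint}e$, the points $t_e$ are pairwise distinct, and $|v|>1$ for all vertices $v$.
\item[(b)] If the origin is the barycenter of the $t_e$, then $P$ is midscribed.
\item[(c)] If $P$ is midscribed and $F$ is a facet with plane $H_F$, then $|u_F|>1$ and the disc $\Delta_F=H_F\cap\mathbb B$ is contained in $F$.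
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $t_e$ were a vertex $v$, then $v\in\mathbb B$, so $t_{e'}=v$ for every edge $e'$ at $v$, and all these edges would lie in the tangent plane at $v$. Hence $t_e\in\operatorname{relint}e$, and the $t_e$ are distinct. A vertex $v$ of $e$ lies on $\operatorname{aff}(e)\setminus\{t_e\}$, outside $\mathbb B$.

(b) All $t_e$ satisfy the inequality of a facet $F$, and strictly if $e\not\subset F$, by (a). So the barycenter satisfies it strictly.

(c) The plane $H_F$ has distance $1/|u_F|$ from $0$ and contains at least three points $t_e$ of $S^2$, so $|u_F|>1$ and $\Delta_F$ has positive radius. For an edge $e$ of $F$, the disc $\Delta_F$ meets $\operatorname{aff}(e)$ only in $t_e$, so it lies on one side of this line in $H_F$. On the side opposite to $F$ we would have $\Delta_F\cap F\subseteq\{t_e\}$, but $\Delta_F\cap F$ contains $t_{e'}$ for the other edges $e'$ of $F$. So $\Delta_F$ satisfies all edge inequalities of the polygon $F$.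
\end{proof}

Part (b) is the only use of the barycenter condition in Theorem~\ref{thm:KAT}: every $3$-polytope has a midscribed realization.

Let $P$ be midscribed. Let $I$ be the set of its vertices and facets, the two \emph{types} of indices, and write $i\sim j$ if one of $i,j$ is a vertex and the other a facet containing it. By Lemma~\ref{lem:basic} all $c_i$ are spacelike. Put $C_i=C(c_i)$, so
\[
C_v=\{x\in S^2:v\cdot x\ge1\},\qquad C_F=\{x\in S^2:u_F\cdot x\ge1\},\qquad\partial C_F\subset\Delta_F\subset F .
\]
For an edge $e$ with ends $v,w$ lying in the facets $F,G$ let $Q(e)=\{v,w,F,G\}$. We shall use one observation three times: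
\begin{equation}\label{eq:convex}
\text{if }x\in S^2\text{ lies in a face of }P,\text{ some vertex }v\text{ of that face has }v\cdot x\ge1,
\end{equation}
because $x=\sum\lambda_vv$ is a convex combination and $1=x\cdot x=\sum\lambda_v\,v\cdot x$.

\begin{lemma}\label{lem:two}
For $x\in S^2$ let $V(x)=\{v:v\cdot x\ge1\}$ be the set of vertices whose caps contain $x$. Then $|V(x)|\le2$, and if $V(x)=\{v,w\}$ with $v\ne w$, then $e=[v,w]$ is an edge and $x=t_e$.
\end{lemma}

\begin{proof}
Let $V(x)\ne\emptyset$. The graph of $P$ induced on $V(x)$ is connected: from each vertex of $V(x)$ a path with increasing values of $y\mapsto x\cdot y$ leads to the face where this functional is maximal, and the graph of that face is connected. If an edge $e$ has both ends in $V(x)$, then $t_e\cdot x\ge1$, so $t_e=x$ as both are unit vectors. The $t_e$ are distinct, so the induced graph has at most one edge.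
\end{proof}

A duality exchanges vertices and facets, so the next lemma describes the pattern in terms symmetric in the two types.

\begin{lemma}\label{lem:pattern}
Let $P$ be midscribed.
\begin{enumerate}
\item[(P1)] For an edge $e$, the point $t_e$ lies on $\partial C_i$ for $i\in Q(e)$ and in no other cap.
\item[(P2)] Two distinct caps $C_i,C_j$ of the same type are disjoint, unless $i,j\in Q(e)$ for an edge $e$; then $C_i\cap C_j=\{t_e\}$.
\item[(P3)] If $i,j$ have different types, then $C_i\cap C_j\ne\emptyset$ if and only if $i\sim j$. In that case $\partial C_i$ and $\partial C_j$ meet orthogonally, in exactly two points $t_e,t_{e'}$, where $e,e'$ are the two edges with $i,j\in Q(e)\cap Q(e')$.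
\item[(P4)] The caps cover $S^2$, and each circle $\partial C_i$ is covered by the caps $C_j$ with $j\sim i$.
\end{enumerate}
\end{lemma}

\begin{proof}
(P1) Let $Q(e)=\{v,w,F,G\}$. We have $v\cdot t_e=w\cdot t_e=1$, and $u_F\cdot t_e=u_G\cdot t_e=1$ as $t_e\in e$. By Lemma~\ref{lem:two} no third vertex cap contains $t_e$. If $u_H\cdot t_e\ge1$ for a facet $H$, then $t_e\in H$ since $t_e\in P$, so $e\subset H$ and $H\in\{F,G\}$.

(P2) For vertices this is Lemma~\ref{lem:two} with (P1). Let $F\ne G$ be facets. Since $\partial C_G\subset G\subset\{x:u_F\cdot x\le1\}$, the connected set $\operatorname{int}C_F$ misses $\partial C_G$, so it is contained in $\operatorname{int}C_G$ or disjoint from $C_G$; the same holds with $F,G$ exchanged. If $\operatorname{int}C_F\subseteq\operatorname{int}C_G$, then $\operatorname{int}C_G$ meets $C_F$, so $\operatorname{int}C_G\subseteq\operatorname{int}C_F$, the caps coincide, and $u_F=u_G$, which is false. So the interior of each cap is disjoint from the other cap, and $C_F\cap C_G\subseteq\partial C_F\cap\partial C_G\subseteq F\cap G\cap S^2$. Now $F\cap G$ is empty, or a vertex, which is not on $S^2$, or an edge $e$, with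 $e\cap S^2=\{t_e\}$; in the last case $t_e\in C_F\cap C_G$ by (P1).

(P3) Let $v\in F$, and let $e,e'$ be the edges of $F$ at $v$. By (P1), $t_e$ and $t_{e'}$ lie on both circles. At a common point $x$ the normals to the circles within the tangent plane of $S^2$ are the projections $v-x\ne0$ and $u_F-x\ne0$ of $v$ and $u_F$, and
\[
(v-x)\cdot(u_F-x)=v\cdot u_F-1-1+1=0 .
\]
So the circles are orthogonal; in particular they are distinct and have at most two common points.

Conversely let $x\in C_v\cap C_F$ and suppose $v\notin F$, so $u_F\cdot v<1$. The center $v/|v|$ of $C_v$ has $u_F\cdot v/|v|<1/|v|<1$, while $u_F\cdot x\ge1$. As $C_v$ is connected, it contains $x'$ with $u_F\cdot x'=1$, so $x'\in\partial C_F\subset F$. By \eqref{eq:convex} some vertex $v'$ of $F$ lies in $V(x')$, and $v'\ne v$. By Lemma~\ref{lem:two}, $x'=t_e$ for the edge $e=[v,v']$. Then $F$ contains a relative interior point of $e$, so $v\in e\subset F$, a contradiction.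

(P4) A point $x\in S^2$ in no facet cap satisfies $u_F\cdot x<1$ for all $F$, so $x\in\operatorname{int}P$, and $x$ lies in a vertex cap by \eqref{eq:convex}. A point of $\partial C_F\subset F$ lies in the cap of a vertex of $F$, again by \eqref{eq:convex}. Let $x\in\partial C_v$ and suppose that $x$ lies in no facet cap. Then $(1+\varepsilon)x\in P$ for small $\varepsilon>0$, so some vertex $v'$ has $v'\cdot x>1=v\cdot x$. By Lemma~\ref{lem:two}, $x$ is a tangency point, which lies in $\partial P$; this contradicts $x\in\operatorname{int}P$. So $x\in C_F$ for some $F$, and $F\sim v$ by (P3).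
\end{proof}

\section{Rigidity}\label{sec:rigidity}

\begin{proposition}\label{prop:rigid}
Let $P,P'$ be midscribed with index sets $I,I'$ and vectors $c_i,c'_j$. Let $\beta:I\to I'$ be a bijection with $i\sim j\Leftrightarrow\beta(i)\sim\beta(j)$ that either preserves or interchanges the types. Then there is a unique $A\in O^+(3,1)$ with $Ac_i\in\mathbb R_{>0}c'_{\beta(i)}$ for all $i\in I$.
\end{proposition}

The vertex--facet incidences determine the face lattice: such bijections $\beta$ are exactly the restrictions of the isomorphisms (types preserved) and anti-isomorphisms (types interchanged) of face lattices. For the proof we need only the edges. If two vertices $v\ne w$ both lie in two facets $F\ne G$, then $F\cap G$ is a proper face of the polygon $F$ with two vertices, that is, the edge $[v,w]$. So the sets $Q(e)$ are exactly the four-element sets with two indices of each type and all four incidences, and $\beta$ induces a bijection of edges with $Q(\beta(e))=\beta(Q(e))$.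

The difficulty is to extract metric data from incidences when radii of caps are not invariant under $O^+(3,1)$. Projecting from a tangency point leaves only the freedom of plane similarities, and it turns the four caps through that point into half-planes, which have no unknown radius.

\medskip\noindent\textbf{The planar picture.} Fix an edge $e_0$ with $E_0=Q(e_0)=\{a,b,F_0,G_0\}$, project stereographically from $t_{e_0}$, and keep the names $C_i$, $t_e$ for the images. By (P1) the $C_i$ with $i\in E_0$ are closed half-planes and the others are closed discs. Let $r_i$ be the radius, with $r_i=\infty$ for $i\in E_0$. By (P2), $C_a$ and $C_b$ are disjoint half-planes, so their boundaries are parallel with an open strip between them; the same holds for $C_{F_0},C_{G_0}$, and by (P3) the two strips are perpendicular. So the complement $R$ of the four half-planes is a nonempty open rectangle. A disc and a half-plane with orthogonal boundaries have the center of the disc on the line.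

\begin{example}\label{ex:tetplane}
For a midscribed tetrahedron $abcd$ with $e_0=[a,b]$ let $R=(-s,s)\times(-s',s')$, with $C_a=\{x\ge s\}$ and $C_{abc}=\{y\ge s'\}$. The disc $C_c$ is centered on $\partial C_{abc}$ and touches $C_a$ and $C_b$, so it has center $(0,s')$ and radius $s$; likewise $C_d$ has center $(0,-s')$ and radius $s$. They touch each other, so $s=s'$. The same argument with the types exchanged places $C_{acd}$ and $C_{bcd}$ at $(\pm s,0)$ with radius $s$. The picture is determined up to similarity (Figure~\ref{fig:tet}). In general we first determine the radii and then lay out the discs one after another.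
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]
\fill[gray!20] (-1,-1) rectangle (1,1);
\draw (1,-2.4)--(1,2.4) (-1,-2.4)--(-1,2.4) (0,1) circle (1) (0,-1) circle (1);
\draw[dashed] (-2.6,1)--(2.6,1) (-2.6,-1)--(2.6,-1) (1,0) circle (1) (-1,0) circle (1);
\foreach \p in {(0,0),(1,1),(1,-1),(-1,1),(-1,-1)} \fill \p circle (1.5pt);
\node at (1.3,2.2) {$C_a$}; \node at (-1.3,2.2) {$C_b$};
\node at (0,1.5) {$C_c$}; \node at (0,-1.5) {$C_d$};
\node at (2.25,1.25) {$C_{abc}$}; \node at (2.25,-1.25) {$C_{abd}$};
\node at (1.5,0) {$C_{acd}$}; \node at (-1.5,0) {$C_{bcd}$};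
\end{tikzpicture}
\caption{The caps of a midscribed tetrahedron $abcd$, projected from the tangency point of the edge $[a,b]$. Vertex caps have solid boundaries and facet caps dashed ones; the four half-planes lie outside the shaded rectangle $R$. The dots are the other five tangency points, each on two solid and two dashed curves.}
\label{fig:tet}
\end{figure}

\begin{proof}[Proof of Proposition~\ref{prop:rigid}]
Form the planar picture of $P$ from $e_0$ and that of $P'$ from $\beta(e_0)$, with sets $C'_j$, points $t'_{e'}$ and radii $r'_j$. Then $r'_{\beta(i)}=\infty$ if and only if $i\in E_0$.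

\emph{Step 1: angle equations.} Let $i\notin E_0$ and $j\sim i$. If $C_j$ is a disc, the two centers and a crossing point form a right triangle with legs $r_i,r_j$, so the arc $\partial C_i\cap C_j$ has central angle $2\arctan(r_j/r_i)$. If $C_j$ is a half-plane, the arc is a half circle, and the formula holds with $\arctan\infty=\pi/2$. These arcs cover $\partial C_i$ by (P4), and two of them share at most one point by (P2). Hence
\begin{equation}\label{eq:angle}
\sum_{j\sim i}2\arctan(r_j/r_i)=2\pi\qquad(i\notin E_0),
\end{equation}
and the same equations hold for $r'_{\beta(\cdot)}$. In Figure~\ref{fig:tet} each reads $\pi+\frac\pi2+\frac\pi2=2\pi$.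

\emph{Step 2: the graph $\Gamma_0$ on $I\setminus E_0$ with adjacency $\sim$ is connected.} Each equation \eqref{eq:angle} relates only neighbors, so connectedness is needed to compare all radii. For a component $M$ of $\Gamma_0$ let $R_M=R\cap\bigcup_{i\in M}C_i$. These finitely many sets are closed in $R$ and cover $R$ by (P4). We show that they are nonempty and pairwise disjoint; as $R$ is connected, there is then only one component.

Let $i\notin E_0$. By (P2) and (P1), $\operatorname{int}C_i$ is disjoint from the two half-planes of the type of $i$. If it missed $R$, it would lie in the union of the two disjoint half-planes of the other type, hence in one of them, $C_j$. Then $j\sim i$ by (P3), and $\partial C_j$ passes through the center of $C_i$, so half of the disc lies outside $C_j$, a contradiction. Thus $C_i$ meets $R$.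

Let $x\in R\cap C_i\cap C_j$ with $i\ne j$. If the types differ, $i\sim j$ by (P3). If they agree, then $x=t_e$ with $i,j\in Q(e)$ by (P2); an index $k\in Q(e)$ of the other type satisfies $k\sim i$, $k\sim j$ and $x\in C_k$, so $k\notin E_0$ because $x\in R$. In both cases $i,j$ lie in one component.

\emph{Step 3: the radii agree up to scale.} Let $\rho_i=r'_{\beta(i)}/r_i$ for $i\notin E_0$, and let $\rho_i=m$ be the maximum. For $j\sim i$, $j\notin E_0$,
\[
\frac{r'_{\beta(j)}}{r'_{\beta(i)}}=\frac{\rho_j}{m}\cdot\frac{r_j}{r_i}\le\frac{r_j}{r_i},
\]
and the neighbors in $E_0$ contribute $\pi$ to both angle sums at $i$. Both sums are $2\pi$ and $\arctan$ is strictly increasing, so $\rho_j=m$ for all neighbors $j$ of $i$ in $\Gamma_0$. By Step 2, $\rho$ is constant. Rescale the second picture so that $r'_{\beta(i)}=r_i$ for all $i$.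

\emph{Step 4: layout.} A \emph{flag} consists of two indices $i\sim j$ and an edge $e$ with $i,j\in Q(e)$, written $(i,j;e)$. An isometry $g$ of $\mathbb R^2$ \emph{matches} a flag with $e\ne e_0$ if $gC_i=C'_{\beta(i)}$, $gC_j=C'_{\beta(j)}$ and $gt_e=t'_{\beta(e)}$.

Some flag is matched. Take $i\notin E_0$; it has at least three neighbors, at most two of them in $E_0$, so there is a flag $(i,j;e)$ with $i,j\notin E_0$. The centers of $C_i,C_j$ and the point $t_e$ form a right triangle with legs $r_i,r_j$, congruent to the corresponding triangle in the second picture, and an isometry $g$ between the triangles matches the flag.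

Now let $g$ match a flag $(i,j;e)$ with $i\notin E_0$. No flag containing $i$ has the edge $e_0$. We claim that $g$ matches the two flags obtained by keeping $i$ and changing one other entry.
\begin{itemize}
\item Replace $e$ by the other edge $e^*$ with $i,j\in Q(e^*)$. By (P3), $\partial C_i\cap\partial C_j=\{t_e,t_{e^*}\}$ and $\partial C'_{\beta(i)}\cap\partial C'_{\beta(j)}=\{t'_{\beta(e)},t'_{\beta(e^*)}\}$, so $gt_{e^*}=t'_{\beta(e^*)}$.
\item Replace $j$ by the other index $j^*\in Q(e)$ of its type. By (P2), both $gC_{j^*}$ and $C'_{\beta(j^*)}$ meet $gC_j=C'_{\beta(j)}$ exactly in the point $t=t'_{\beta(e)}$, and both have radius $r=r_{j^*}$. With $n$ the outer unit normal of $C'_{\beta(j)}$ at $t$, the only such set is the disc with center $t+rn$, or the half-plane $\{y:n\cdot(y-t)\ge0\}$ if $r=\infty$. So $gC_{j^*}=C'_{\beta(j^*)}$.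
\end{itemize}
These two moves run through the cycle of vertices and edges of the polygon $i$, or the cycle of facets and edges at the vertex $i$, so $g$ matches all flags containing $i$. For a neighbor $k$ of $i$ in $\Gamma_0$ one of these flags contains $k$, so $g$ matches all flags containing $k$. By Step 2, $g$ matches every flag that contains an index outside $E_0$. Every index occurs in such a flag, since an index in $E_0$ also has a third neighbor, which is outside $E_0$. Hence $gC_i=C'_{\beta(i)}$ for all $i\in I$.

\emph{Existence and uniqueness of $A$.} Composing $g$ with the rescaling gives a similarity between the original pictures. The map $A$ of Lemma~\ref{lem:similarity} sends each cap $C_i\subset S^2$ to $C'_{\beta(i)}$, so $C(Ac_i)=C(c'_{\beta(i)})$ and $Ac_i\in\mathbb R_{>0}c'_{\beta(i)}$. If $A_1,A_2$ are two solutions, $D=A_2^{-1}A_1$ has $Dc_v=\lambda_vc_v$ with $\lambda_v>0$ for each vertex $v$. As $L(c_v,c_v)=|v|^2-1\ne0$ is preserved, $\lambda_v=1$, and the $c_v$ span $\mathbb R^4$; so $D=\mathrm{Id}$.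
\end{proof}

We write $A_\beta$ for this map. Uniqueness gives $A_{\beta'\beta}=A_{\beta'}A_\beta$ whenever the composition is defined, and $A_{\mathrm{id}}=\mathrm{Id}$.

\section{The Lorentz involution of a strong involution}\label{sec:main}

Let $P$ be midscribed and $\varphi$ a strong involution of $P$. Define $\tau:I\to I$ by $\tau(v)=\varphi(v)$ and $\tau(F)=\varphi^{-1}(F)$. It interchanges the types and $\tau^2=\mathrm{id}$. It preserves incidence by (S2): for $F=\varphi(w)$,
\[
v\in F\iff w\in\varphi(v)\iff\tau(F)\in\tau(v).
\]
So Proposition~\ref{prop:rigid} provides $A=A_\tau$, with $A^2=A_{\tau^2}=\mathrm{Id}$ and $A\,C_i=C_{\tau(i)}$. By (S1) and (P3),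
\begin{equation}\label{eq:disjoint}
C_i\cap C_{\tau(i)}=\emptyset\qquad(i\in I),
\end{equation}
since $\{i,\tau(i)\}$ has the form $\{v,\varphi(v)\}$. Condition (S1) enters the proofs only through \eqref{eq:disjoint}.

\begin{proposition}\label{prop:line}
The fixed space of $A$ is a line $\mathbb Rf$ with $f$ forward timelike, $A=-\mathrm{Id}$ on $f^\perp$, and $\langle x,y\rangle_A=-L(x,Ay)$ is an inner product.
\end{proposition}

\begin{proof}
From $A^2=\mathrm{Id}$ we get $L(x,Ay)=L(Ax,A^2y)=L(Ax,y)$, so $\langle\cdot,\cdot\rangle_A$ is symmetric. Also $\mathbb R^4=E_+\oplus E_-$, the eigenspaces for $\pm1$, and these are $L$-orthogonal: for $x\in E_+$, $y\in E_-$ we have $L(x,y)=L(Ax,Ay)=-L(x,y)$. The vector $f=o+Ao$ lies in $E_+$ and is forward timelike, as a sum of two such vectors.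

Suppose $E_+\ne\mathbb Rf$. Then there is $h\ne0$ in $E_+\cap f^\perp$, and $L(h,h)>0$ by (L1). For $s^2=-L(f,f)/L(h,h)$ the vector $n=f+sh$ has $L(n,n)=0$ and $L(n,f)=L(f,f)<0$, so it is forward null by (L2). Since $An=n$, the map $A$ fixes the corresponding point $w\in S^2$. By (P4), $w\in C_i$ for some $i$, so $w=Aw\in C_{\tau(i)}$, against \eqref{eq:disjoint}.

Hence $E_+=\mathbb Rf$, and $E_-\subseteq f^\perp$ has dimension three, so $E_-=f^\perp$. For $x=sf+h$ with $h\in f^\perp$,
\[
\langle x,x\rangle_A=-L(sf+h,\,sf-h)=-s^2L(f,f)+L(h,h),
\]
which is positive for $x\ne0$ by (L1).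
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Apply Theorem~\ref{thm:KAT} and Lemma~\ref{lem:basic}(b) to a compact slice of $\mathcal K$. This gives a midscribed $P$ with $K=K(P)$ combinatorially equivalent to $\mathcal K$, and $\varphi$ becomes a strong involution of $P$. The map $A=A_\tau$ satisfies $Ac_v\in\mathbb R_{>0}c_{\varphi(v)}$, so Proposition~\ref{prop:line} and Lemma~\ref{lem:criterion} finish the proof.
\end{proof}

\section{Uniqueness, symmetry and the normal form}\label{sec:strong}

We prove Theorem~\ref{thm:strong}. Part (1) is Theorem~\ref{thm:main} together with Lemma~\ref{lem:necessary}.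

\medskip\noindent\textbf{Part (2).} Let $P$ be a midscribed realization of a slice of $\mathcal K$, and $\Gamma$ the finite group of incidence-preserving bijections $\gamma:I\to I$ that preserve or interchange the types; this is the group of automorphisms and anti-automorphisms of the face lattice. The map $\gamma\mapsto A_\gamma$ is a homomorphism. It is injective because the rays $\mathbb R_{>0}c_i$ are distinct: the vertices are distinct, the $u_F$ are distinct, and $v=u_F$ would give $u_F\cdot v=|v|^2>1$.

By Proposition~\ref{prop:line}, the map $A_\tau$ of a strong involution is determined by its fixed line, so we look for a fixed vector that does not depend on $\tau$. The vector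
\[
f_\Gamma=\sum_{\gamma\in\Gamma}A_\gamma o
\]
is forward timelike and fixed by all $A_\gamma$. If $\varphi$ is a strong involution, then $\tau\in\Gamma$, the fixed line of $A_\tau$ is $\mathbb Rf_\Gamma$, and $A_\tau=-\mathrm{Id}$ on $f_\Gamma^\perp$. So $A_\tau$ is the same for all strong involutions, and by injectivity $\varphi$ is unique. Every $A_\gamma$ preserves $\mathbb Rf_\Gamma$ and $f_\Gamma^\perp$, on which $A_\tau$ acts by scalars; so $A_\gamma$ commutes with $A_\tau$, and $\tau$ is central in $\Gamma$. Moreover
\[
\langle A_\gamma x,A_\gamma y\rangle_{A_\tau}=-L(A_\gamma x,A_\gamma A_\tau y)=\langle x,y\rangle_{A_\tau}.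
\]
If $\gamma$ preserves the types, $A_\gamma$ permutes the extreme rays $\mathbb R_{\ge0}c_v$ of $K(P)$ as $\gamma$ does, so it is an isometry that preserves $K(P)$ and induces $\gamma$.

\medskip\noindent\textbf{Part (3), existence.} Let $P,A,f$ be as in Section~\ref{sec:main}, scaled so that $L(f,f)=-1$. We move $f$ to $o$, so that $A$ becomes $J=\operatorname{diag}(1,-1,-1,-1)$. The point to check is that the image of $K(P)$ still has a compact slice at height $x_0=1$.

Write $c_v=s_vf+h_v$ with $h_v\in f^\perp$, so $Ac_v=s_vf-h_v$. We claim $s_v>0$. Choose $k$ in the $3$-dimensional Euclidean space $f^\perp$ with $L(k,k)=1$ and $L(k,h_v)=0$. Then $n=f+k$ is null, forward by (L2) since $L(n,f)=-1$, and $L(c_v,n)=L(Ac_v,n)=-s_v$. If $s_v\le0$, the point of $S^2$ given by $n$ would lie in $C_v\cap C(Ac_v)=C_v\cap C_{\varphi(v)}$, against \eqref{eq:disjoint}.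

Let $T$ send $f$ to $o$ and an $L$-orthonormal basis of $f^\perp$ to the last three coordinate vectors; $T\in O^+(3,1)$ by (L3), and $TAT^{-1}=J$. The first coordinate of $Tc_v$ is $s_v>0$, so $Tc_v=s_v(1,\hat v)$ with $\hat v\in\mathbb R^3$. With $\hat P=\operatorname{conv}\{\hat v\}$ we have $T\,K(P)=K(\hat P)$, so $\hat P$ is a $3$-polytope combinatorially equivalent to $P$ through $v\mapsto\hat v$. Since $\langle x,y\rangle_A=-L(Tx,JTy)$ and $-L(x,Jy)=x_0y_0+\vec x\cdot\vec y$, the map $T$ is an isometry from $\langle\cdot,\cdot\rangle_A$ to the standard inner product. So $K(\hat P)$ is self-dual for the latter, and $\hat P=-\hat P^\circ$ by \eqref{eq:polar}.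

Tangency is a Lorentz-invariant property. For an edge $e=[v,w]$ of $P$, a vector $x$ in the plane $\operatorname{span}(c_v,c_w)$ with $x_0>0$ has $\vec x/x_0\in\operatorname{aff}(e)$, and the only vector of $N$ with $x_0\le0$ is $0$. So the plane meets $N$ exactly in the ray $\mathbb R_{\ge0}(1,t_e)$, whose generator is a positive combination of $c_v,c_w$. Since $TN=N$, the plane spanned by $(1,\hat v),(1,\hat w)$ meets $N$ in one ray generated by a positive combination of these vectors. Hence the line through $\hat v,\hat w$ meets $\mathbb B$ in exactly one point, which lies in $[\hat v,\hat w]$.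

\medskip\noindent\textbf{Part (3), uniqueness.} Let $P_1,P_2$ satisfy $P_k=-P_k^\circ$ with all edges tangent to $S^2$. As noted after \eqref{eq:polar}, $0\in\operatorname{int}P_k$, so $P_k$ is midscribed. For a polytope with $0$ in its interior, the facets of the polar are the sets where $v\cdot y=1$, one for each vertex $v$. Hence $\varphi_k(v)=\{x\in P_k:-v\cdot x=1\}$ is a bijection from the vertices to the facets of $P_k$, with $u_{\varphi_k(v)}=-v$. It satisfies (S1) as $v\cdot v\ne-1$, and (S2) as the relation $v\cdot w=-1$ is symmetric. Let $\tau_k$ be the associated map of the index set $I_k$. Since $J$ exchanges $c_v=(1,v)$ and $c_{\varphi_k(v)}=(1,-v)$, we have $A_{\tau_k}=J$.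

Let $\alpha:I_1\to I_2$ be a combinatorial isomorphism. Then $\alpha\varphi_1\alpha^{-1}$ is a strong involution of $P_2$, so it equals $\varphi_2$ by part (2), and $\alpha\tau_1\alpha^{-1}=\tau_2$. Passing to Lorentz maps, $A_\alpha JA_\alpha^{-1}=J$. So $A_\alpha$ preserves the fixed line $\mathbb Ro$ of $J$; as it preserves $L$ and $N$, it fixes $o$ and preserves $o^\perp$, that is, $A_\alpha=\operatorname{diag}(1,U)$ with $U\in O(3)$. From $(1,Uv)=A_\alpha(1,v)\in\mathbb R_{>0}(1,\alpha(v))$ we get $Uv=\alpha(v)$ for all vertices $v$. Thus $UP_1=P_2$ and $U$ induces $\alpha$. Any two polytopes $\hat P$ as in (3) for the same $\mathcal K$ are combinatorially isomorphic, so $\hat P$ is unique up to $O(3)$. This completes the proof of Theorem~\ref{thm:strong}. \qed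

\begin{remark}
The polytope $\hat P$ satisfies the normalization of Theorem~\ref{thm:KAT}. The map $J$ acts on $S^2$ as $x\mapsto-x$ and sends $C_v\cap C_w=\{t_e\}$ to $C_{\varphi(v)}\cap C_{\varphi(w)}$, which is a tangency point by (P2). So the set of tangency points is centrally symmetric, and its barycenter is the origin. For the simplicial cone, $\hat P$ is the tetrahedron of Example~\ref{ex:tet}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{GL}
Jo\~ao Gouveia and Bruno F. Louren\c{c}o,
\emph{Self-dual polyhedral cones and their slack matrices},
arXiv:2207.11747 (2022).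

\bibitem{Schramm}
Schramm,
\emph{How to cage an egg},
Invent. Math. 107 (1992).

\bibitem{Springborn}
Springborn,
\emph{A unique representation of polyhedral types},
Math. Z. 249 (2005).

\end{thebibliography}
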